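\title{Twists of bounded depth in the local converse theorem for $\mathrm{GL}(n)$}

\begin{abstract}
By the local converse theorem, a supercuspidal representation $\pi$ of $\mathrm{GL}(n,F)$, $F$ a non-archimedean local field, is determined by the gamma factors of its twists by the supercuspidal representations $\tau$ of $\mathrm{GL}(r,F)$, $r\le n/2$. We ask whether, for a given central character, the twists whose depth is at most the depth $d$ of $\pi$ suffice. They do not: there are counterexamples over every $F$ for some $n\in\{3,5,7\}$, and for every odd $n\ge 3$ prime to the residual characteristic when the residue field has more than two elements. They do suffice for $n\le 2$. Twists of depth at most $2d$ suffice for all $n$, and the constant $2$ cannot be replaced by a constant smaller than $3/2$.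
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $F$ be a non-archimedean local field with residue field $k$ of order $q$ and characteristic $p$, and let $\psi_F$ be a nontrivial additive character of $F$. For irreducible generic representations $\pi$ of $\mathrm{GL}(n,F)$ and $\tau$ of $\mathrm{GL}(r,F)$, let $\gamma(s,\pi\times\tau,\psi_F)$ be the Rankin--Selberg gamma factor of Jacquet, Piatetski-Shapiro and Shalika (equivalently, the one given by the Langlands--Shahidi method). It is a function of the complex variable $s$, and equalities of gamma factors are equalities of functions. ``Supercuspidal'' means irreducible supercuspidal; for $\mathrm{GL}(1,F)$ it means a character of $F^\times$. The local converse theorem of Jacquet--Liu and Chai says: if $\pi_1,\pi_2$ are supercuspidal representations of $\mathrm{GL}(n,F)$ and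
\begin{equation}\label{eq:gamma}
\gamma(s,\pi_1\times\tau,\psi_F)=\gamma(s,\pi_2\times\tau,\psi_F)
\end{equation}
for all supercuspidal $\tau$ of $\mathrm{GL}(r,F)$ with $1\le r\le\lfloor n/2\rfloor$, then $\pi_1\cong\pi_2$.

The theorem bounds the rank of the twists but not their ramification. Ramification is measured by the depth $d(\pi)$, the least $d\ge0$ such that $\pi$ has a nonzero vector fixed by one of the Moy--Prasad filtration subgroups $G_{x,d+}$. The depth of a character of $F^\times$ is the least integer $m\ge0$ such that it is trivial on $1+\mathfrak p_F^{m+1}$, and the depth of a supercuspidal representation of $\mathrm{GL}(r,F)$ lies in $\frac1r\mathbb Z$. For a real number $c\ge0$ consider the following assertion.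
\begin{quote}
$\mathrm A_c(F,n)$: if $\pi_1,\pi_2$ are supercuspidal representations of $\mathrm{GL}(n,F)$ with the same central character, and \eqref{eq:gamma} holds for all supercuspidal $\tau$ of $\mathrm{GL}(r,F)$ with $1\le r\le\lfloor n/2\rfloor$ and $d(\tau)\le c\,d(\pi_1)$, then $\pi_1\cong\pi_2$.
\end{quote}
For $n\ge2$, equation \eqref{eq:gamma} with trivial $\tau$ forces $d(\pi_1)=d(\pi_2)$ (see Section~\ref{sec:llc}), so the assertion is symmetric in $\pi_1$ and $\pi_2$. The question, posed in \cite{LS}, is whether $\mathrm A_1(F,n)$ holds for all $F$ and $n$.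

One would guess that it does. If twists of rank $n$ were allowed, the single twist by the contragredient $\pi_1^\vee$, whose depth is exactly $d(\pi_1)$, would decide whether $\pi_1\cong\pi_2$ (Remark~\ref{rem:dual}). For $n=1$ there is nothing to prove, since a character is its own central character, and for $n=2$ the guess is correct (Theorem~\ref{thm:two}). For $n=3$ it is already wrong.

\begin{theorem}\label{thm:counter}
\begin{enumerate}
\item[(a)] Let $q\ne2$ and let $n\ge3$ be odd with $p\nmid n$. There are non-isomorphic supercuspidal representations $\pi_1,\pi_2$ of $\mathrm{GL}(n,F)$ of depth $2/n$, with the same central character, such that \eqref{eq:gamma} holds for all supercuspidal $\tau$ of $\mathrm{GL}(r,F)$ with $1\le r\le (n-1)/2$ and $d(\tau)\le 2/n$.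
\item[(b)] Let $p\notin\{3,7\}$. There are non-isomorphic supercuspidal representations $\pi_1,\pi_2$ of $\mathrm{GL}(7,F)$ of depth $3/7$, with the same central character, such that \eqref{eq:gamma} holds for all supercuspidal $\tau$ of $\mathrm{GL}(r,F)$ with $1\le r\le3$ and $d(\tau)\le 3/7$.
\end{enumerate}
Hence $\mathrm A_1(F,n)$ fails over every $F$: for $n=3$ if $p\ne3$ and $q\ne2$, for $n=5$ if $p=3$, and for $n=7$ if $q=2$.
\end{theorem}

\begin{theorem}\label{thm:two}
The assertion $\mathrm A_1(F,2)$ holds for every $F$.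
\end{theorem}

\begin{theorem}\label{thm:double}
Let $n\ge2$ and let $\pi_1,\pi_2$ be supercuspidal representations of $\mathrm{GL}(n,F)$ with the same central character and the same depth $d$. If \eqref{eq:gamma} holds for all supercuspidal $\tau$ of $\mathrm{GL}(r,F)$ with $1\le r\le\lfloor n/2\rfloor$ and $d(\tau)\le2d$, then $\pi_1\cong\pi_2$. In particular, the twists with $d(\tau)\le d$ suffice when $d=0$, and whenever no number $a/r$ with $a\in\mathbb Z$, $1\le r\le\lfloor n/2\rfloor$, lies in $(d,2d]$.
\end{theorem}

\begin{corollary}\label{cor:C}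
Let $C$ be the infimum of the $c$ such that $\mathrm A_c(F,n)$ holds for all $F$ and $n$. Then $3/2\le C\le2$.
\end{corollary}

We do not determine the value of $C$.

The counterexamples come from the gaps between the possible depths. If $d=2/n$ with $n$ odd and $r\le(n-1)/2$, then $1/r>d$, so only twists of depth $0$ are allowed. On the Galois side we take $\pi_i$ induced from characters $\theta$ of a totally tamely ramified extension $E/F$ of degree $n$. The twists of depth $0$ see the restriction of $\theta$ to the first layer $(1+\mathfrak p_E)/(1+\mathfrak p_E^2)$ only through one exponential sum for each $r$, and these sums have a symmetry that does not come from an isomorphism of representations (Section~\ref{sec:2n}). For $q=2$ there is no room for this symmetry, and we pass to depth $3/7$, where the first layer is invisible for another reason: a stationary phase lemma (Section~\ref{sec:phase}) shows that twisting a character of level $m$ by one of level less than $m/2$ changes the $\varepsilon$-factor only by one value of the latter. The same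 lemma, with the roles of $\pi$ and $\tau$ exchanged, is the source of the constant $2$ in Theorem~\ref{thm:double}.

\section{Weil groups, slopes and $\varepsilon$-factors}\label{sec:background}

\subsection{Notation}
All extensions are finite and separable, inside a fixed separable closure $\overline F$. For such a field $K$, let $v_K$ be the valuation on $\overline F$ with $v_K(K^\times)=\mathbb Z$; let $\mathfrak o_K,\mathfrak p_K,k_K$ be as usual, $U_K=\mathfrak o_K^\times$, $U_K^j=1+\mathfrak p_K^j$. Let $\mu_K$ be the group of roots of unity of order prime to $p$ and $[a]\in\mu_K\cup\{0\}$ the Teichm\"uller representative of $a\in k_K$. The \emph{level} of a character of $K^\times$ is the least $m\ge0$ such that it is trivial on $U_K^{m+1}$. For $L/K$, a character $\theta$ of $K^\times$ and an additive character $\Psi$ of $K$, we put $\theta_L=\theta\circ N_{L/K}$ and $\Psi_L=\Psi\circ\operatorname{tr}_{L/K}$; also $\psi_K=\psi_F\circ\operatorname{tr}_{K/F}$.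

One computation with norms recurs. Let $\theta$ have level $m$ and let $y\in L$. Then
\begin{equation}\label{eq:norm}
\theta_L(1+y)=\theta(1+\operatorname{tr}_{L/K}y)\qquad\text{if } 2v_K(y)>m .
\end{equation}
Indeed, the conjugates of $y$ over $K$ have the same valuation as $y$, so $N_{L/K}(1+y)=1+\operatorname{tr}_{L/K}y+z$, where $\operatorname{tr}_{L/K}y\in\mathfrak p_K$ and the sum $z\in K$ of the higher elementary symmetric functions has $v_K(z)\ge2v_K(y)>m$, that is, $z\in\mathfrak p_K^{m+1}$. We also use that $v_K(\operatorname{tr}_{L/K}y)\ge\lceil v_K(y)\rceil$, and that $\operatorname{tr}_{L/K}[b]\equiv[\operatorname{Tr}_{k_L/k_K}b]$ modulo $\mathfrak p_K$ if $L/K$ is unramified.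

\subsection{The ramification filtration}
Let $W_K\supset I_K\supset P_K$ be the Weil group, the inertia group and the wild inertia group. Let $\Omega/K$ be Galois with group $G$ and lower ramification groups $G_u$. Put $\varphi_{\Omega/K}(u)=\int_0^u(G_0:G_x)^{-1}dx$ and $G^{\varphi_{\Omega/K}(u)}=G_u$. The groups $G^v$ are compatible with quotients and define closed normal subgroups $W_K^v$ ($v\ge0$) of $W_K$. Let $W_K^{v+}$ be the closure of $\bigcup_{w>v}W_K^w$; then $W_K^0=I_K$ and $W_K^{0+}=P_K$. In $G$, the images satisfy $G^{v+}=G^{v+\epsilon}$ and, for $v>0$, $G^v=G^{v-\epsilon}$ for small $\epsilon>0$, and $G^v/G^{v+}$ is abelian.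

The upper numbering is not compatible with subgroups; the Herbrand function corrects this. We denote it by $h_{L/K}$, keeping the letter $\psi$ for additive characters.

\begin{lemma}\label{lem:herbrand}
For $L/K$ with ramification index $e$ there is a strictly increasing continuous function $h=h_{L/K}$ on $[0,\infty)$ with $h(0)=0$, $W_L\cap W_K^v=W_L^{h(v)}$ and $W_L\cap W_K^{v+}=W_L^{h(v)+}$, such that:
\begin{enumerate}
\item[(i)] $h$ is convex; hence $h(s_0)>2h(d)$ whenever $s_0>2d\ge0$;
\item[(ii)] if $W_K^{\beta+}\subset W_L$, then $h(v)-h(\beta)=e(v-\beta)$ for $v\ge\beta$. In particular, if $L/K$ is tame, then $W_K^v=W_L^{ev}$ for $v>0$.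
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\Omega\supset L$ be Galois over $K$, $G=\operatorname{Gal}(\Omega/K)\supset H=\operatorname{Gal}(\Omega/L)$, and $h=\varphi_{\Omega/L}\circ\varphi_{\Omega/K}^{-1}$. It does not depend on $\Omega$, because $\varphi_{\Omega'/K}=\varphi_{\Omega/K}\circ\varphi_{\Omega'/\Omega}$ for $\Omega'\supset\Omega$, and likewise over $L$. From $H_u=H\cap G_u$ we get $H\cap G^v=H^{h(v)}$ and $H\cap G^{v+}=H^{h(v)+}$ for every $\Omega$, which gives the two intersection formulas. Away from finitely many points,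
\[
h'(v)=\frac{(G^0:G^v)}{(H^0:H\cap G^v)}=\frac{e}{(G^v:H\cap G^v)},
\]
since $|G^0|/|H^0|=e$. For $v<v'$ the coset space $G^{v'}/(H\cap G^{v'})$ injects into $G^v/(H\cap G^v)$, so $h'$ is nondecreasing and $h$ is convex. Convexity and $h(0)=0$ give $2h(d)\le h(2d)<h(s_0)$. In (ii), $G^v\subset H$ for $v>\beta$, so $h'(v)=e$; and $L/K$ is tame exactly when $P_K\subset W_L$, the case $\beta=0$.
\end{proof}

Representations of $W_K$ are complex, finite-dimensional and smooth. An irreducible one has the form $\sigma^0\otimes\lambda$ with $\sigma^0$ of finite image and $\lambda$ an unramified character. The \emph{slope} $\operatorname{sl}(\sigma)$ of an irreducible $\sigma$ is the least $v\ge0$ such that $W_K^{v+}$ acts trivially; if it is positive, then $W_K^{\operatorname{sl}(\sigma)}$ acts nontrivially, because $G^v=G^{v-\epsilon}$. The Swan conductor $\dim\sigma\cdot\operatorname{sl}(\sigma)$ is an integer, and if $\dim\sigma\ge2$ the Artin conductor is $a(\sigma)=\dim\sigma\cdot(1+\operatorname{sl}(\sigma))$.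

We identify characters of $W_K$ and of $K^\times$ by class field theory, uniformizers corresponding to geometric Frobenius elements $\Phi$. Restriction of $\theta$ to $W_L$ corresponds to $\theta_L$. For $g\in W_F$, the character $w\mapsto\theta(g^{-1}wg)$ of $W_{gK}$ corresponds to $x\mapsto\theta(g^{-1}x)$. For $v>0$ the group $W_K^v$ maps onto $U_K^{\lceil v\rceil}$, so the slope of a character is its level. With Lemma~\ref{lem:herbrand} this gives:
\begin{equation}\label{eq:level}
\text{if $\theta$ has level $m\ge1$ and $W_K^m\subset W_L$, then $\theta_L$ has level $h_{L/K}(m)$,}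
\end{equation}
which is $e(L/K)\,m$ for tame $L/K$. If $\theta$ has level $0$, so has $\theta_L$. Finally, for a character $\chi$ of $L^\times$,
\begin{equation}\label{eq:det}
\det\operatorname{Ind}_{L/K}\chi=\det(\operatorname{Ind}_{L/K}1)\cdot\chi|_{K^\times}.
\end{equation}

\subsection{$\varepsilon$-factors}
For a nontrivial additive character $\Psi$ of $K$ let $\nu(\Psi)$ be the largest $j$ such that $\Psi$ is trivial on $\mathfrak p_K^{-j}$. The Deligne--Langlands factors $\varepsilon(s,V,\Psi)$ of representations $V$ of $W_K$ have the following properties.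
\begin{enumerate}
\item[(E1)] They are multiplicative in $V$, hence defined for virtual representations.
\item[(E2)] They are inductive in degree $0$: $\varepsilon(s,\operatorname{Ind}_{L/K}V,\Psi)=\varepsilon(s,V,\Psi_L)$ for a virtual representation $V$ of $W_L$ of dimension $0$.
\item[(E3)] (Tate's formula.) If $\xi$ is a character of level $m\ge1$ and $dx$ is the Haar measure self-dual for $\Psi$, then
\[
\varepsilon(s,\xi,\Psi)=\int_{v_K(x)=-(m+1+\nu(\Psi))}\xi^{-1}(x)\,|x|^{-s}\,\Psi(x)\,dx .
\]
\item[(E4)] $\varepsilon(s,V,\Psi)$ is a nonzero constant times $|k_K|^{-(a(V)+\nu(\Psi)\dim V)s}$.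
\item[(E5)] $\varepsilon(s,V,\Psi(a\,\cdot))=\det V(a)\,|a|^{(s-1/2)\dim V}\,\varepsilon(s,V,\Psi)$ for $a\in K^\times$.
\end{enumerate}
For $K=F$ put $L(s,V)=\det(1-q^{-s}\Phi\mid V^{I_F})^{-1}$ and
\[
\gamma(s,V,\psi_F)=\varepsilon(s,V,\psi_F)\,L(1-s,V^\vee)/L(s,V).
\]

\subsection{The local Langlands correspondence}\label{sec:llc}
By Laumon--Rapoport--Stuhler, Harris--Taylor and Henniart there is a bijection between supercuspidal representations $\pi$ of $\mathrm{GL}(n,F)$ and irreducible $n$-dimensional representations $\sigma$ of $W_F$, the \emph{parameters}, such that the central character of $\pi$ is $\det\sigma$, $a(\pi)=a(\sigma)$, and $\gamma(s,\pi\times\tau,\psi_F)=\gamma(s,\sigma\otimes\rho,\psi_F)$ if $\tau$ has parameter $\rho$. For $n\ge2$ one has $a(\pi)=n+n\,d(\pi)$ \cite{Bushnell,LR}, hence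
\[
d(\pi)=\operatorname{sl}(\sigma)\in\tfrac1n\mathbb Z ;
\]
for $n=1$ this is class field theory. If $\dim\rho<\dim\sigma$, then
\begin{equation}\label{eq:gammaeps}
\gamma(s,\pi\times\tau,\psi_F)=\varepsilon(s,\sigma\otimes\rho,\psi_F).
\end{equation}
Indeed, an eigenvector of $\Phi$ in $(\sigma\otimes\rho)^{I_F}=\operatorname{Hom}_{I_F}(\rho^\vee,\sigma)$ would be a nonzero map from an unramified twist of $\rho^\vee$ to $\sigma$, which is impossible for irreducible representations of different dimensions; the same holds for the dual, so both $L$-factors are $1$. For trivial $\tau$, \eqref{eq:gammaeps} and (E4) show that $\gamma(s,\pi,\psi_F)$ determines $a(\pi)$, and so $d(\pi)$.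

\begin{remark}\label{rem:dual}
Let $\pi_i$ have parameter $\sigma_i$. The function $\gamma(s,\sigma_1\otimes\sigma_1^\vee,\psi_F)$ vanishes at $s=0$: there $L(s,\sigma_1\otimes\sigma_1^\vee)$ has a pole, while $L(1-s,\sigma_1\otimes\sigma_1^\vee)$ has its poles on $\operatorname{Re}s=1$ because $\sigma_1\otimes\sigma_1^\vee$ has finite image. If $\gamma(s,\sigma_2\otimes\sigma_1^\vee,\psi_F)$ also vanishes at $0$, then $L(s,\sigma_2\otimes\sigma_1^\vee)$ has a pole at $0$, since $\varepsilon$- and $L$-factors have no zeros. So $\Phi$ fixes a nonzero element of $\operatorname{Hom}_{I_F}(\sigma_1,\sigma_2)$, and $\sigma_1\cong\sigma_2$.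
\end{remark}

\subsection{Normalization of $\psi_F$}
Every nontrivial additive character of $F$ is $\psi_F(a\,\cdot)$ for some $a\in F^\times$. By (E5), passing to it multiplies $\gamma(s,\pi_i\times\tau,\psi_F)$ by $\det\sigma_i(a)^r\det\rho(a)^n|a|^{nr(s-1/2)}$, which does not depend on $i$ when the central characters agree. \emph{We therefore assume from now on that $\psi_F$ is trivial on $\mathfrak p_F$ and not on $\mathfrak o_F$}, and we let $\bar\psi$ be the nontrivial character of $k$ that it induces. If $K/F$ is tame, its different is $\mathfrak p_K^{e-1}$, so the largest fractional ideal with trace in $\mathfrak p_F$ is $\mathfrak p_K^{e}\mathfrak p_K^{1-e}=\mathfrak p_K$. Thus $\psi_K$ is trivial on $\mathfrak p_K$ and not on $\mathfrak o_K$, $\nu(\psi_K)=-1$, and Tate's integral for level $m$ runs over $v_K(x)=-m$.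

\section{Stationary phase}\label{sec:phase}

On the deeper half of its range, a character $\xi$ of level $m$ looks like an additive character $y\mapsto\Psi(cy)$, and Tate's integral concentrates near the point $c$. A second character of level less than $m/2$ is constant near $c$ and comes out of the integral.

\begin{lemma}\label{lem:phase}
Let $\Psi$ be a nontrivial additive character of $K$ and $\xi$ a character of $K^\times$ of level $m\ge1$.
\begin{enumerate}
\item[(i)] There is $c\in K^\times$ with $\xi(1+y)=\Psi(cy)$ for all $y\in K$ with $v_K(y)>m/2$.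
\item[(ii)] Let $\chi$ be a character of level $\ell$ with $2\ell<m$. If $c'\in K^\times$ satisfies $\xi(1+y)=\Psi(c'y)$ for all $y\in K$ with $v_K(y)\ge m-\ell$, then $\varepsilon(s,\xi\chi,\Psi)=\chi(c')^{-1}\varepsilon(s,\xi,\Psi)$.
\end{enumerate}
\end{lemma}

\begin{proof}
Drop the index $K$, and put $\nu=\nu(\Psi)$ and $j=\lfloor m/2\rfloor+1$, so that $v(y)>m/2$ means $y\in\mathfrak p^j$, and $m+1-j=\lceil m/2\rceil\ge1$. As $2j\ge m+1$, the map $y\mapsto\xi(1+y)$ is an additive character of $\mathfrak p^j$, so it equals $\Psi(cy)$ for some $c$. It is trivial on $\mathfrak p^{m+1}$ and not on $\mathfrak p^m$, so $v(c)=-(m+1+\nu)$. This proves (i).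

In (E3) substitute $x(1+y)$ for $x$, with $y\in\mathfrak p^j$. The domain, the measure and $|x|$ do not change, and the integrand is multiplied by $\xi^{-1}(1+y)\Psi(xy)=\Psi((x-c)y)$. The average of this factor over $y\in\mathfrak p^j$ is $1$ if $v(x-c)\ge-\nu-j=v(c)+m+1-j$, and $0$ otherwise. Hence
\[
\varepsilon(s,\xi,\Psi)=|c|^{-s}\int_{cU^{m+1-j}}\xi^{-1}(x)\Psi(x)\,dx .
\]
The hypothesis $2\ell<m$ gives $\ell+1\le\lceil m/2\rceil=m+1-j\le j$. So $\chi$ is trivial on $U^j$, and $\xi\chi$ has level $m$ with the same $c$; and $\chi$ is constant on $cU^{m+1-j}$. The formula for $\xi\chi$ gives $\varepsilon(s,\xi\chi,\Psi)=\chi(c)^{-1}\varepsilon(s,\xi,\Psi)$. Finally $m-\ell\ge j$, so $\Psi((c-c')y)=1$ for $v(y)\ge m-\ell$. Thus $v(c-c')\ge-\nu-m+\ell=v(c)+\ell+1$, so $c'\in cU^{\ell+1}$ and $\chi(c')=\chi(c)$.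
\end{proof}

The weak condition on $c'$ in (ii) is what makes the lemma usable after a base change, where \eqref{eq:norm} describes $\xi_L(1+y)$ only for $y$ deep enough.

\section{Representations induced from tame extensions}\label{sec:induced}

Fix $n\ge3$ with $p\nmid n$, a uniformizer $\varpi$ of $F$, and $E=F(t)$ with $t^n=\varpi$. Then $E/F$ is totally and tamely ramified of degree $n$, $k_E=k$, $\mu_E=\mu_F$, and $E^\times=\langle t\rangle\times\mu_E\times U_E^1$. Call a character $\theta$ of $E^\times$ \emph{normalized} if $\theta(t)=1$ and $\theta|_{\mu_E}=1$; a character of $U_E^1$ has exactly one normalized extension. The first lemma supplies the pairs $\pi_1,\pi_2$.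

\begin{lemma}\label{lem:pairs}
Let $1\le u<n$ with $\gcd(u,n)=1$, and let $\theta\ne\theta'$ be normalized characters of $E^\times$ of level $u$ that agree on $U_E^u$. Then $\sigma=\operatorname{Ind}_{E/F}\theta$ and $\sigma'=\operatorname{Ind}_{E/F}\theta'$ are irreducible of slope $u/n$, have the same determinant, and are not isomorphic.
\end{lemma}

\begin{proof}
On the normal subgroup $P_F\subset W_E$, the representation $\sigma$ is a sum of conjugates of $\theta|_{P_F}$. Since $W_F^v=W_E^{nv}$ is normal in $W_F$, each conjugate is nontrivial on $W_F^{u/n}$ and trivial on $W_F^{(u/n)+}$. So every irreducible constituent of $\sigma$ has slope $u/n$. If its dimension is $m$, then $mu/n\in\mathbb Z$, and $\gcd(u,n)=1$ gives $n\mid m$. Hence $\sigma$ is irreducible, and so is $\sigma'$. As $u<n$, we have $U_F^1\subset U_E^n\subset U_E^{u+1}$, so $\theta$ and $\theta'$ are trivial on $F^\times=\langle t^n\rangle\mu_FU_F^1$, and $\det\sigma=\det\sigma'$ by \eqref{eq:det}.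

Suppose $\sigma\cong\sigma'$. By Mackey's formula there is $g\in W_F$ such that $\theta'(w)=\theta(g^{-1}wg)$ for $w\in W_E\cap gW_Eg^{-1}$. We show that $g\in W_E$; then $\theta=\theta'$, a contradiction. Let $M$ be obtained from $E$ by adjoining the $n$-th roots of unity. It is Galois over $F$, unramified over $E$, and $W_M\subset W_E\cap gW_Eg^{-1}$. Restricting to $W_M$ gives
\[
\theta'_M(x)=\theta_M(g^{-1}x),\qquad x\in M^\times .
\]
Write $g^{-1}t=\zeta t$ with $\zeta^n=1$, let $\varphi\in\operatorname{Gal}(k_M/k)$ be induced by $g^{-1}$, let $\operatorname{Tr}=\operatorname{Tr}_{k_M/k}$, and let $\kappa\in k^\times$ be such that $\theta(1+[b]t^u)=\theta'(1+[b]t^u)=\bar\psi(\kappa b)$ for $b\in k$. For $x=1+[b]t^u$ with $b\in k_M$ we have $g^{-1}x=1+[\varphi(b)\bar\zeta^u]t^u$, and \eqref{eq:norm} gives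
\[
\bar\psi(\kappa\operatorname{Tr}b)=\bar\psi\bigl(\kappa\operatorname{Tr}(\varphi(b)\bar\zeta^u)\bigr)=\bar\psi\bigl(\kappa\operatorname{Tr}(b\,\varphi^{-1}(\bar\zeta^u))\bigr)\qquad(b\in k_M).
\]
The character $\bar\psi(\kappa\operatorname{Tr}\,\cdot)$ of $k_M$ is nontrivial, so $\varphi^{-1}(\bar\zeta^u)=1$ and $\bar\zeta^u=1$. Reduction is injective on $\mu_M$ and $\gcd(u,n)=1$, so $\zeta=1$ and $g$ fixes $t$.
\end{proof}

The twists that we meet are also induced from characters. Let $K_r/F$ be the unramified extension of degree $r$.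

\begin{lemma}\label{lem:twists}
Let $\rho$ be an irreducible representation of $W_F$ of dimension $r$.
\begin{enumerate}
\item[(i)] If $\operatorname{sl}(\rho)=0$, then $\rho=\operatorname{Ind}_{K_r/F}\chi$ with $\chi$ of level $0$.
\item[(ii)] If $r=3\ne p$ and $\operatorname{sl}(\rho)=1/3$, then $\rho=\operatorname{Ind}_{K/F}\chi$ with $K/F$ totally ramified of degree $3$ and $\chi$ of level $1$.
\end{enumerate}
\end{lemma}

\begin{proof}
Both are cases of the fact that irreducible representations of dimension prime to $p$, or trivial on $P_F$, are induced from characters of tame extensions (for the former see Koch--Zink, Bushnell--Henniart); here is a direct argument.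

(i) $I_F$ acts through a finite quotient of the abelian group $I_F/P_F$. Let $\alpha$ be a character of $I_F$ in $\rho$. Its stabilizer contains $I_F$ and has finite index, so it is $W_{K_{r'}}$ for some $r'$, and by Clifford theory $\rho=\operatorname{Ind}_{K_{r'}/F}\rho'$ with $\rho'$ irreducible and $I_F$ acting on $\rho'$ by scalars. As $W_{K_{r'}}$ is generated by $I_F$ and one element, an eigenline of that element is stable. So $\rho'=\chi$ is a character, $r'=r$, and $\chi$ is trivial on $P_F=P_{K_r}$.

(ii) The irreducible constituents of $\rho|_{P_F}$ are conjugate, and their common dimension is a power of $p$ dividing $3$; so they are characters. Let $\alpha$ be one. Its stabilizer is open of finite index and contains $P_F$, so it is $W_K$ with $K/F$ tame, and $\rho=\operatorname{Ind}_{K/F}\rho'$ with $[K:F]\dim\rho'=3$. If $K=F$, then $\det\rho|_{P_F}=\alpha^3$ has the same kernel as $\alpha$, whose order is a power of $p\neq3$; then the character $\det\rho$ has slope $1/3$, which is not an integer. So $[K:F]=3$ and $\rho'=\chi$ is a character.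 From $W_F^v=W_K^{ev}$, $e=e(K/F)$, its level is $e/3$. Hence $e=3$ and the level is $1$.
\end{proof}

\begin{lemma}\label{lem:reduce}
In Lemma~\ref{lem:pairs} let $\pi_1,\pi_2$ have parameters $\sigma,\sigma'$. Let $\tau$ have parameter $\rho=\operatorname{Ind}_{K/F}\chi$ with $[K:F]=r<n$, and suppose that $L=EK$ has degree $nr$ over $F$. Then \eqref{eq:gamma} holds if and only if $\varepsilon(s,\theta_L\chi_L,\psi_L)=\varepsilon(s,\theta'_L\chi_L,\psi_L)$.
\end{lemma}

\begin{proof}
The degree condition means $W_EW_K=W_F$, so Mackey's formula gives $\rho|_{W_E}=\operatorname{Ind}_{L/E}\chi_L$ and $\sigma\otimes\rho=\operatorname{Ind}_{E/F}(\theta\otimes\rho|_{W_E})=\operatorname{Ind}_{L/F}(\theta_L\chi_L)$; likewise for $\theta'$. Apply \eqref{eq:gammaeps} and (E2) to $\theta_L\chi_L-\theta'_L\chi_L$.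
\end{proof}

The degree condition holds for $K=K_r$, since $E/F$ is totally ramified. In that case $L=K_r(t)$, the minimal polynomial of $t$ over $K_r$ is $X^n-\varpi$, and
\begin{equation}\label{eq:trace}
\operatorname{tr}_{L/K_r}(t^{-j})=0\quad(0<j<n),\qquad N_{L/K_r}(t)=(-1)^{n+1}\varpi,
\end{equation}
because multiplication by $t^{-j}$ has zero diagonal in the basis $1,t,\dots,t^{n-1}$.

\section{Depth $2/n$}\label{sec:2n}

Let $n\ge3$ be odd and prime to $p$, and take $u=2$, which is prime to $n$. A twist $\tau$ of rank $r\le(n-1)/2$ and depth at most $2/n$ has depth $0$, because $d(\tau)\in\frac1r\mathbb Z$ and $\frac1r\ge\frac2{n-1}>\frac2n$. (For even $n$ both statements fail.) By Lemmas \ref{lem:twists} and \ref{lem:reduce} we must compare $\varepsilon(s,\theta_L\chi_L,\psi_L)$ for $L=EK_r$ and $\chi$ of level $0$. Let $k_r=k_L$. The group $U_L^1/U_L^3$ consists of the classes $(a,b)$ of $1+[a]t+[b]t^2$, $a,b\in k_r$, with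
\begin{equation}\label{eq:law}
(a,b)(a',b')=(a+a',\,b+b'+aa'),
\end{equation}
since $[a]+[a']-[a+a']\in\mathfrak p_{K_r}\subset\mathfrak p_L^n$ and $n\ge3$. For $r=1$ this describes $U_E^1/U_E^3$. We want two characters $\theta$ and $\theta'=\theta\eta$ of level $2$ with $\eta$ of level $1$. This is the borderline case $2\ell=m$ that Lemma~\ref{lem:phase} excludes, and the $\varepsilon$-factor has to be computed.

\subsection{The case $n=3$, $p\ge5$}\label{sec:gl3}
Here $r=1$, $L=E$, and $\tau=\chi$ is a character of $F^\times$ of level $0$. As $p$ is odd, \eqref{eq:law} shows that $(a,b)\mapsto(a,b-a^2/2)$ is an isomorphism onto $k\oplus k$. Fix $\kappa\in k^\times$ and, for $y\in k$, let $\theta_y$ be the normalized character of level $2$ with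
\[
\theta_y(a,b)=\bar\psi\bigl(\kappa(b-a^2/2)+ya\bigr).
\]
The $\theta_y$ agree on $U_E^2$, so they give $q$ pairwise non-isomorphic supercuspidal representations of $\mathrm{GL}(3,F)$ of depth $2/3$ with one central character. Tate's integral for $\theta_y\chi_E$ is, up to a factor independent of $y$, a sum over the elements $t^{-2}x$ with $x=z(1+[a]t+[b]t^2)$, $z\in\mu_F$, $a,b\in k$. By \eqref{eq:trace}, $\psi_E(t^{-2}x)=\bar\psi(3\bar zb)$ and $\chi_E(t^{-2}x)=\chi(\varpi^{-2}z^3)$, so the sum is
\[
\sum_{z}\chi(\varpi^{-2}z^3)^{-1}\sum_a\bar\psi(\kappa a^2/2-ya)\sum_b\bar\psi\bigl((3\bar z-\kappa)b\bigr).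
\]
The sum over $b$ leaves only $z=[\kappa/3]$. So $\chi$ contributes a factor independent of $y$, and $y$ enters only through
\[
\sum_{a\in k}\bar\psi(\kappa a^2/2-ya)=\bar\psi(-y^2/2\kappa)\sum_{a\in k}\bar\psi(\kappa a^2/2),
\]
by completing the square. This depends on $y$ only through $y^2$. Thus for $y\ne0$ the characters $\theta_y$ and $\theta_{-y}$ give a counterexample to $\mathrm A_1(F,3)$.

\subsection{The general case}
Two things change: the twists may have $r>1$, and $p$ may be $2$, where we can neither linearize \eqref{eq:law} nor complete the square. The first change only introduces traces.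

\begin{lemma}\label{lem:G}
Let $\theta$ be a normalized character of $E^\times$ of level $2$, with $\theta(0,b)=\bar\psi(\kappa b)$. Let $\chi$ be a character of $K_r^\times$ of level $0$, $L=EK_r$, and $z_0=[\kappa/n]$. Then
\[
\varepsilon(s,\theta_L\chi_L,\psi_L)=\operatorname{vol}(\mathfrak p_L)\,q^{r-2rs}\,\chi(\varpi^{-2}z_0^n)^{-1}\,G_r(\theta),\qquad G_r(\theta)=\sum_{a\in k_r}\theta_L(a,0)^{-1}.
\]
\end{lemma}

\begin{proof}
By \eqref{eq:level}, $\theta_L\chi_L$ has level $2$, so (E3) is an integral over $t^{-2}U_L$, where $|\cdot|^{-s}=q^{-2rs}$. The integrand is constant on the cosets $t^{-2}xU_L^3=t^{-2}x+\mathfrak p_L$, with $x=z(1+[a]t+[b]t^2)$, $z\in\mu_L=\mu_{K_r}$, $a,b\in k_r$. Let $\operatorname{Tr}=\operatorname{Tr}_{k_r/k}$. Since $z,[a],[b]\in K_r$, \eqref{eq:trace} gives $\operatorname{tr}_{L/K_r}(t^{-2}x)=nz[b]$, so $\psi_L(t^{-2}x)=\bar\psi(n\operatorname{Tr}(\bar zb))$. Also $\chi_L(t^{-2}x)=\chi(\varpi^{-2}z^n)$, as $\chi_L$ is trivial on $U_L^1$. Next, $\theta_L(t)=\theta(t^r)=1$, $\theta_L(z)=1$ as $N_{L/E}z\in\mu_E$, and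
\begin{equation}\label{eq:second}
\theta_L(0,b)=\bar\psi(\kappa\operatorname{Tr}b)
\end{equation}
by \eqref{eq:norm}. With $(a,b)=(a,0)(0,b)$ we get $\theta_L(t^{-2}x)=\theta_L(a,0)\bar\psi(\kappa\operatorname{Tr}b)$. The sum over the cosets is therefore
\[
\sum_z\chi(\varpi^{-2}z^n)^{-1}\sum_a\theta_L(a,0)^{-1}\sum_b\bar\psi\bigl(\operatorname{Tr}((n\bar z-\kappa)b)\bigr),
\]
and the inner sum is $q^r$ if $z=z_0$ and $0$ otherwise.
\end{proof}

It remains to find $\theta\ne\theta'$ with the same $\kappa$ and $G_r(\theta)=G_r(\theta')$ for all $r$. What survives of completing the square is the translation $a\mapsto a+1$. By \eqref{eq:law} it multiplies the summand of $G_r(\theta)$ by an additive character of $a$, which turns $\theta$ into another character $\theta'$, and by the constant $\theta(1+t)^{-r}$, which we arrange to be $1$.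

\begin{proof}[Proof of Theorem~\ref{thm:counter}(a)]
We first find $\kappa\in k^\times$ and a character $\theta$ of $U_E^1/U_E^3$ with
\[
\theta(0,b)=\bar\psi(\kappa b),\qquad\theta(1,0)=1 .
\]
Characters of a subgroup of a finite abelian group extend, so it suffices that $\bar\psi(\kappa\,\cdot)$ be trivial on the intersection of $B=\{(0,b)\}$ with the cyclic group generated by $(1,0)$. By \eqref{eq:law}, $(1,0)^j=(j,\binom j2)$, which lies in $B$ only if $p\mid j$; so the intersection is generated by $(1,0)^p$. If $p$ is odd, $(1,0)^p=(0,0)$ and any $\kappa$ will do. If $p=2$, $(1,0)^2=(0,1)$, and we need $\kappa\ne0$ with $\bar\psi(\kappa)=1$; it exists because $\ker\bar\psi$ has order $q/2>1$. This is the only use of $q\ne2$.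

Extend $\theta$ to a normalized character. Let $\eta$ be the normalized character of level $1$ with $\eta(a,b)=\bar\psi(-\kappa a)$, and $\theta'=\theta\eta$. By Lemma~\ref{lem:pairs}, $\theta$ and $\theta'$ give non-isomorphic supercuspidal $\pi_1,\pi_2$ of depth $2/n$ with the same central character. Let $L=EK_r$. By \eqref{eq:norm}, $\eta_L(a,0)=\bar\psi(-\kappa\operatorname{Tr}a)$, so
\[
G_r(\theta')=\sum_{a\in k_r}\theta_L(a,0)^{-1}\,\bar\psi(\kappa\operatorname{Tr}a).
\]
On the other hand $(a,0)(1,0)=(a+1,a)=(a+1,0)(0,a)$ and $\theta_L(1,0)=\theta((1+t)^r)=1$, so \eqref{eq:second} gives $\theta_L(a+1,0)^{-1}=\theta_L(a,0)^{-1}\bar\psi(\kappa\operatorname{Tr}a)$. Summing over $a\in k_r$ yields $G_r(\theta)=G_r(\theta')$. By Lemmas \ref{lem:G} and \ref{lem:reduce}, \eqref{eq:gamma} holds for all $\tau$ of depth $0$ and rank $r\le(n-1)/2$, and these are all the twists allowed.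
\end{proof}

\begin{remark}\label{rem:family}
For odd $p$ define $\theta_y$ as in Section~\ref{sec:gl3}; the pair $\theta_{\kappa/2},\theta_{-\kappa/2}$ is an instance of the pair $\theta,\theta'$ above. If $a_1,\dots,a_r$ are the conjugates of $a\in k_r$, then $N_{L/E}(a,0)=(\sum a_i,\sum_{i<j}a_ia_j)$, so $(\theta_y)_L(a,0)=\bar\psi(\operatorname{Tr}(ya-\kappa a^2/2))$, and completing the square gives $G_r(\theta_y)=\bar\psi(-y^2/2\kappa)^rG_r(\theta_0)$. As $\bar\psi$ takes $p$ values, at least $q/p$ pairwise non-isomorphic supercuspidal representations share all the gamma factors in Theorem~\ref{thm:counter}(a).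
\end{remark}

\begin{remark}\label{rem:q2}
For $q=2$ the group $U_E^1/U_E^3$ is cyclic of order $4$, generated by $(1,0)$. Its two characters of level $2$ send $(1,0)$ to $\pm i$, and $G_1=1\mp i$ separates them.
\end{remark}

\section{Depth $3/7$}\label{sec:37}

To include $q=2$ we take $u=3$. Then $\eta$ of level $1$ satisfies $2\ell<m$, and Lemma~\ref{lem:phase} replaces the exponential sum. The price is that $d=3/n$ is large enough to allow twists of positive depth. For $p=2$ the degree $n$ must be prime to $6$; for $n=5$ the slope $1/2\le3/5$ is allowed in dimension $2=p$, where the argument of Lemma~\ref{lem:twists} breaks down, while for $n=7$ the only positive slope allowed occurs in dimension $3$.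

\begin{proof}[Proof of Theorem~\ref{thm:counter}(b)]
Let $n=7$, $p\notin\{3,7\}$. On $U_E^2$ put $\theta(1+x)=\psi_E(t^{-3}x)$. This is a character, since $t^{-3}xx'\in\mathfrak p_E$ for $x,x'\in\mathfrak p_E^2$; it is trivial on $U_E^4$ and not on $U_E^3$. Extend it to $U_E^1/U_E^4$ in any way, and then to a normalized character of level $3$. Let $\eta$ be any normalized character of level $1$ and $\theta'=\theta\eta$. Lemma~\ref{lem:pairs} gives non-isomorphic $\pi_1,\pi_2$ of depth $3/7$ with the same central character.

Let $\rho$ be irreducible of dimension $r\le3$ and slope at most $3/7$. The slope lies in $\frac1r\mathbb Z$, and $1/2$ and $2/3$ exceed $3/7$. So the slope is $0$, or $r=3$ and the slope is $1/3$. Write $\rho=\operatorname{Ind}_{K/F}\chi$ as in Lemma~\ref{lem:twists}, $L=EK$, $\xi=\theta_L\chi_L$. By Lemma~\ref{lem:reduce} we must show $\varepsilon(s,\xi\eta_L,\psi_L)=\varepsilon(s,\xi,\psi_L)$.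

\emph{Slope $0$.} Here $L/E$ is unramified of degree $r$, $\xi$ has level $3$, and $\eta_L$ has level $1$. For $x\in\mathfrak p_L^2$, \eqref{eq:norm} gives $\xi(1+x)=\theta(1+\operatorname{tr}_{L/E}x)=\psi_L(t^{-3}x)$. By Lemma~\ref{lem:phase}(ii) with $m-\ell=2$, the two $\varepsilon$-factors differ by the factor $\eta_L(t^{-3})^{-1}=\eta(t)^{3r}=1$.

\emph{Slope $1/3$.} Here $K/F$ is totally ramified of degree $3$ and $\chi(1+x)=\psi_K(c_\chi x)$ for $x\in\mathfrak p_K$, with $v_K(c_\chi)=-1$. The ramification index of $L/F$ is divisible by $3$ and $7$, so $L/F$ is totally and tamely ramified of degree $21$. By \eqref{eq:level} the levels of $\theta_L,\chi_L,\eta_L$ are $9,7,3$. So $m=9$, $\ell=3$, $2\ell<m$ and $m-\ell=6$. Let $v_L(x)\ge6$. Then $v_E(x)\ge2>3/2$ and $v_K(x)\ge6/7>1/2$, so \eqref{eq:norm} applies to both $\theta$ and $\chi$, with $\operatorname{tr}_{L/E}x\in\mathfrak p_E^2$ and $\operatorname{tr}_{L/K}x\in\mathfrak p_K$: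
\[
\xi(1+x)=\psi_E(t^{-3}\operatorname{tr}_{L/E}x)\,\psi_K(c_\chi\operatorname{tr}_{L/K}x)=\psi_L(cx),\qquad c=t^{-3}+c_\chi .
\]
By Lemma~\ref{lem:phase}(ii) the two $\varepsilon$-factors differ by the factor $\eta(N_{L/E}c)^{-1}$. Valuations in $L$ alone do not show that this is $1$: $c=t^{-3}(1+c_\chi t^3)$ with $v_L(c_\chi t^3)=2$, while $\eta_L$ has level $3$. We use that $c_\chi$ lies in $K$. As $v_F(c_\chi)=-1/3$, we have $K=F(c_\chi)$ and $L=E(c_\chi)$, both of degree $3$, so $c_\chi$ has the same conjugates over $F$ and over $E$. If $a_1,a_2,a_3\in F$ are their elementary symmetric functions, then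
\[
N_{L/E}(c)=t^{-9}\,(1+a_1t^3+a_2t^6+a_3t^9).
\]
The integers $v_F(a_1)\ge-1/3$ and $v_F(a_2)\ge-2/3$ are nonnegative, and $v_F(a_3)=-1$, so $v_E(a_3t^9)=-7+9=2$. Hence $N_{L/E}(c)\in t^{-9}U_E^2$, on which $\eta$ is trivial.
\end{proof}

The last sentence of Theorem~\ref{thm:counter} follows: part (a) applies with $n=3$ if $p\ne3$ and $q\ne2$, and with $n=5$ if $p=3$; part (b) applies if $q=2$.

\section{The group $\mathrm{GL}(2)$}\label{sec:gl2}

Let $\pi_1,\pi_2$ be supercuspidal representations of $\mathrm{GL}(2,F)$ with parameters $\sigma_i$, common central character $\omega$ and depth $d$. Put $v=v_F$, $m=\lfloor d\rfloor$ and $U=U_F^{m+1}$, so that $m+1-d>0$. A character has depth at most $d$ exactly when it is trivial on $U$, so the hypothesis of $\mathrm A_1(F,2)$ is that $\gamma(s,\pi_1\otimes\chi,\psi_F)=\gamma(s,\pi_2\otimes\chi,\psi_F)$ for all $\chi$ trivial on $U$. Let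
\[
w=\begin{pmatrix}0&1\\-1&0\end{pmatrix},\qquad u_+(b)=\begin{pmatrix}1&b\\0&1\end{pmatrix},\qquad u_-(c)=\begin{pmatrix}1&0\\c&1\end{pmatrix}.
\]
In its Kirillov model, $\pi_i$ acts on $\mathcal S=C_c^\infty(F^\times)$, the matrix $\begin{pmatrix}a&b\\0&1\end{pmatrix}$ sends $\phi(x)$ to $\psi_F(bx)\phi(ax)$, and the center acts by $\omega$. So the upper triangular group $B$ acts in the same way in $\pi_1$ and $\pi_2$, and we write $g\phi$ for $g\in B$. With $Z(\phi,\chi,s)=\int_{F^\times}\phi(x)\chi(x)|x|^{s-1/2}d^\times x$, the functional equation of Jacquet--Langlands is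
\begin{equation}\label{eq:JL}
Z(\pi_i(w)\phi,\chi^{-1}\omega^{-1},1-s)=\gamma(s,\pi_i\otimes\chi,\psi_F)\,Z(\phi,\chi,s).
\end{equation}
The left side is $\sum_jq^{-j/2}q^{js}\int_{v(x)=j}(\pi_i(w)\phi)\,\chi^{-1}\omega^{-1}\,d^\times x$, a finite sum. By Fourier analysis on $U_F$, the coefficients of $q^{js}$, for all $\chi$, determine $\pi_i(w)\phi$ on the shell $v(x)=j$.

If the gamma factors agreed for all $\chi$, \eqref{eq:JL} would give $\pi_1(w)=\pi_2(w)$ at once. With our hypothesis it controls $\pi_i(w)$ only on $U$-invariant functions. To reach the others we use the relations in $\mathrm{GL}(2,F)$: they trade $u_+(b)$ with $b$ large for $u_-(b^{-1})$ with $b^{-1}$ small, and $u_-(c)$ is computed by applying $w$ twice without leaving the $U$-invariant functions.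

\begin{proof}[Proof of Theorem~\ref{thm:two}]
Let $X=\{\phi\in\mathcal S:\pi_1(w)\phi=\pi_2(w)\phi\}$ and let $\phi_0$ be the characteristic function of $U$. Since $w$ and $B$ generate $\mathrm{GL}(2,F)$, it suffices to prove $X=\mathcal S$.

\emph{Step 1: it suffices to show $u_+(b)\phi_0\in X$ for all $b\in F$.} The functions $u_+(b)\phi_0=\psi_F(b\,\cdot)\phi_0$ are, up to constants and the shift $x\mapsto x-1$, all the characters of the compact group $\mathfrak p_F^{m+1}$, so they span the locally constant functions on $U$. Their translates under the $\operatorname{diag}(a,1)$ span $\mathcal S$, and $X$ is stable under $\operatorname{diag}(a,1)$ because $w\operatorname{diag}(a,1)=\operatorname{diag}(1,a)\,w$.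

\emph{Step 2: every $U$-invariant $\phi$ lies in $X$.} If $\chi$ is not trivial on $U$, then $Z(\phi,\chi,s)=0$ and the right side of \eqref{eq:JL} vanishes. If $\chi$ is trivial on $U$, the right side does not depend on $i$ by hypothesis. So $\pi_1(w)\phi$ and $\pi_2(w)\phi$ agree on every shell.

\emph{Step 3: $\phi_1=\pi_i(w)\phi_0$ is $U$-invariant and vanishes for $v(x)<-2d$.} It does not depend on $i$ by Step 2. The character $\omega=\det\sigma_i$ is trivial on $W_F^{d+}$, hence on $U$. For $z\in U$ we have $\operatorname{diag}(z,1)\,w=w\cdot z\operatorname{diag}(z^{-1},1)$, so $\operatorname{diag}(z,1)\phi_1=\omega(z)\phi_1=\phi_1$. For the support, take $\phi=\phi_0$ in \eqref{eq:JL}. The right side is $0$ unless $\chi$ is trivial on $U$. In that case $Z(\phi_0,\chi,s)$ is constant, and by \eqref{eq:gammaeps} and (E4) the right side is a constant times $q^{-fs}$ with $f=a(\sigma_i\otimes\chi)-2=2\operatorname{sl}(\sigma_i\otimes\chi)\le2d$, since $W_F^{d+}$ acts trivially on $\sigma_i\otimes\chi$. So for $j<-2d$ the coefficient of $q^{js}$ vanishes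 for all $\chi$.

\emph{Step 4: $\pi_1(u_-(c))\phi_0=\pi_2(u_-(c))\phi_0$ if $v(c)\ge d$.} Let $b=-c$. For $v(x)\ge-2d$ and $z\in U$ we have $v(bx(z-1))\ge d-2d+m+1>0$, so $\psi_F(bxz)=\psi_F(bx)$. By Step 3, $u_+(b)\phi_1$ is $U$-invariant, so it lies in $X$, and $\pi_i(w\,u_+(b)\,w)\phi_0$ does not depend on $i$. Now $w\,u_+(b)\,w^{-1}=u_-(-b)$ and $w=-w^{-1}$, so $w\,u_+(b)\,w=-u_-(c)$, and $-1$ acts by $\omega(-1)$.

\emph{Step 5: $u_+(b)\phi_0\in X$ for all $b$.} If $b=0$ or $v(b)>-d$, then $v(b(x-1))>m+1-d>0$ for $x\in U$, so $u_+(b)\phi_0=\psi_F(b)\phi_0\in X$. If $v(b)\le-d$, multiply out to check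
\[
w\,u_+(b)=\begin{pmatrix}0&1\\-1&-b\end{pmatrix}=u_+(-b^{-1})\operatorname{diag}(-b^{-1},-b)\,u_-(b^{-1}).
\]
As $v(b^{-1})\ge d$ and the first two factors lie in $B$, Step 4 shows that $\pi_i(w)u_+(b)\phi_0$ does not depend on $i$.
\end{proof}

\section{Twists of slope greater than $2d$}\label{sec:double}

Theorem~\ref{thm:double} will follow once we know that \eqref{eq:gamma} holds automatically for $d(\tau)>2d$. In Lemma~\ref{lem:phase} the parameter $\rho$ of $\tau$ now takes the place of $\xi$, and $\sigma_1-\sigma_2$ takes the place of $\chi-1$. Neither is a character, so we apply Brauer induction to each in turn. The difficulty is to keep the inequality $2\ell<m$ after passing to an extension that may be wildly ramified. It is met by choosing the extensions compatibly with the filtration and by the convexity of the Herbrand function. We say that a virtual representation is trivial on a subgroup if it is a difference of representations trivial on it.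

\begin{lemma}\label{lem:virtual}
Let $\xi$ be a character of $L^\times$ of level $m\ge1$, $\Psi$ a nontrivial additive character of $L$, and $c\in L^\times$ with $\xi(1+x)=\Psi(cx)$ for $v_L(x)>m/2$. Let $V$ be a virtual representation of $W_L$ of dimension $0$, trivial on $W_L^{\beta+}$, where $0\le2\beta<m$. Then $\varepsilon(s,V\otimes\xi,\Psi)=\det V(c)^{-1}$.
\end{lemma}

\begin{proof}
\emph{Step 1: $V$ is a $\mathbb Z$-combination of virtual representations $\operatorname{Ind}_{M/L}(\chi-1)$ with $W_M\supset W_L^{\beta+}$ and $\chi$ trivial on $W_L^{\beta+}$.} As $\dim V=0$, $V$ is a combination of terms $V_1-\delta\cdot1$ with $V_1$ irreducible of dimension $\delta$ and trivial on $W_L^{\beta+}$. Write $V_1=V_1^0\otimes\lambda$ with $\lambda$ unramified and $V_1^0$ of finite image $G$. By Brauer induction in degree $0$ \cite[Prop.~1.5]{Deligne}, a virtual representation of dimension $0$ of a finite group $G$ is a $\mathbb Z$-combination of the $\operatorname{Ind}_H^G(\chi-1)$, with $\chi$ a character of a subgroup $H$. So $V_1^0-\delta\cdot1=\sum_jn_j\operatorname{Ind}_{M_j/L}(\chi_j-1)$,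 where $W_{M_j}$ contains $\ker V_1^0\supset W_L^{\beta+}$ and $\chi_j$ is trivial on it. Tensoring with $\lambda$, which is trivial on $I_L$, we get
\[
V_1-\delta\cdot1=\sum_jn_j\bigl(\operatorname{Ind}_{M_j/L}(\chi_j\lambda_{M_j}-1)-\operatorname{Ind}_{M_j/L}(\lambda_{M_j}-1)\bigr)+\delta(\lambda-1).
\]

\emph{Step 2.} Both sides of the assertion are multiplicative in $V$, so let $V=\operatorname{Ind}_{M/L}(\chi-1)$. Then $\det V=\chi|_{L^\times}$ by \eqref{eq:det} and $V\otimes\xi=\operatorname{Ind}_{M/L}(\chi\xi_M-\xi_M)$. By (E2) we must show $\varepsilon(s,\xi_M\chi,\Psi_M)=\chi(c)^{-1}\varepsilon(s,\xi_M,\Psi_M)$. Let $h=h_{M/L}$ and $e=e(M/L)$. Since $W_L^m\subset W_L^{\beta+}\subset W_M$, the level of $\xi_M$ is $m_M=h(m)$ by \eqref{eq:level}. The level $\ell$ of $\chi$ is at most $h(\beta)$, as $W_L^{\beta+}=W_M^{h(\beta)+}$. By Lemma~\ref{lem:herbrand}(i), $2\ell\le2h(\beta)<m_M$. Let $y\in M$ with $v_M(y)\ge m_M-\ell$. By Lemma~\ref{lem:herbrand}(ii), which is where $W_M\supset W_L^{\beta+}$ is needed, $v_M(y)\ge h(m)-h(\beta)=e(m-\beta)$, that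 is, $v_L(y)\ge m-\beta>m/2$. By \eqref{eq:norm},
\[
\xi_M(1+y)=\xi(1+\operatorname{tr}_{M/L}y)=\Psi(c\operatorname{tr}_{M/L}y)=\Psi_M(cy).
\]
Lemma~\ref{lem:phase}(ii) over $M$, with $c'=c$, finishes the proof.
\end{proof}

Next we write $\rho$ in terms of characters. Plain Brauer induction would produce characters of uncontrolled, possibly small, level; we need all of them to be nontrivial on the last ramification group that acts nontrivially in $\rho$.

\begin{lemma}\label{lem:brauer}
Let $\rho$ be an irreducible representation of $W_F$ of slope $s_0>0$. Then $\rho=\sum_jn_j\operatorname{Ind}_{L_j/F}\xi_j$ with $n_j\in\mathbb Z$ and characters $\xi_j$ of $L_j^\times$ of level $h_{L_j/F}(s_0)$.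
\end{lemma}

\begin{proof}
Write $\rho=\rho^0\otimes\lambda$ with $\lambda$ unramified and $\rho^0$ of finite image $G$. The image $A$ of $W_F^{s_0}$ in $G$ is normal and nontrivial, and abelian because $W_F^{s_0+}$ acts trivially. The space of $A$-fixed vectors is $G$-stable and proper, hence zero. Let $\alpha\ne1$ be a character of $A$ in $\rho^0$ and $G_\alpha$ its stabilizer. By Clifford theory $\rho^0=\operatorname{Ind}_{G_\alpha}^G\rho'$, with $A$ acting on $\rho'$ through $\alpha$. Thus $\rho'$ is a representation of $G'=G_\alpha/\ker\alpha$, in which $A'=A/\ker\alpha$ is central, since $\alpha(gag^{-1}a^{-1})=1$ for $g\in G_\alpha$, $a\in A$. By Brauer's theorem $\rho'=\sum_jn_j\operatorname{Ind}_{H_j}^{G'}\xi_j$ with characters $\xi_j$. As $A'$ is central, $\ker\xi_j$ is normal in $H_jA'$ with abelian quotient, so $\operatorname{Ind}_{H_j}^{H_jA'}\xi_j$ is the sum of the characters of $H_jA'$ that extend $\xi_j$. So we may assume $H_j\supset A'$. Then $A'$ acts on $\operatorname{Ind}_{H_j}^{G'}\xi_j$ through the scalar character $\xi_j|_{A'}$.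 Taking $\alpha$-isotypic parts of both sides, we may keep only the terms with $\xi_j|_{A'}=\alpha$. Let $W_{L_j}$ be the preimage of $H_j$ and replace $\xi_j$ by $\xi_j\lambda_{L_j}$. Then $W_{L_j}\supset W_F^{s_0}$, and $\xi_j$ is nontrivial on $W_F^{s_0}=W_{L_j}^{h(s_0)}$ and trivial on $W_F^{s_0+}=W_{L_j}^{h(s_0)+}$, where $h=h_{L_j/F}$. So its level is $h(s_0)$.
\end{proof}

\begin{proposition}\label{prop:stable}
Let $V_1,V_2$ be semisimple representations of $W_F$ of the same dimension and determinant, trivial on $W_F^{d+}$, and let $\rho$ be irreducible of slope $s_0>2d$. Then $\varepsilon(s,V_1\otimes\rho,\psi_F)=\varepsilon(s,V_2\otimes\rho,\psi_F)$.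
\end{proposition}

\begin{proof}
Let $V=V_1-V_2$ and write $\rho$ as in Lemma~\ref{lem:brauer}. The level $m_j=h_{L_j/F}(s_0)$ of $\xi_j$ is positive, $V|_{W_{L_j}}$ is trivial on $W_{L_j}\cap W_F^{d+}=W_{L_j}^{\beta_j+}$ with $\beta_j=h_{L_j/F}(d)$, and $2\beta_j<m_j$ by Lemma~\ref{lem:herbrand}(i). Choose $c_j\in L_j^\times$ for $\xi_j$ and $\psi_{L_j}$ by Lemma~\ref{lem:phase}(i). Since $V\otimes\rho=\sum_jn_j\operatorname{Ind}_{L_j/F}(V|_{W_{L_j}}\otimes\xi_j)$ and $\dim V=0$, (E2) and Lemma~\ref{lem:virtual} give
\[
\varepsilon(s,V\otimes\rho,\psi_F)=\prod_j\varepsilon(s,V|_{W_{L_j}}\otimes\xi_j,\psi_{L_j})^{n_j}=\prod_j\det V(N_{L_j/F}\,c_j)^{-n_j},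
\]
and this is $1$ because $\det V=1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:double}]
The parameters $\sigma_1,\sigma_2$ have slope $d$ and the same determinant. Let $\tau$ be supercuspidal of rank $r\le\lfloor n/2\rfloor<n$ with parameter $\rho$. If $d(\tau)\le2d$, \eqref{eq:gamma} is assumed. If $d(\tau)>2d$, it follows from \eqref{eq:gammaeps} and Proposition~\ref{prop:stable}. So \eqref{eq:gamma} holds for all such $\tau$, and the local converse theorem gives $\pi_1\cong\pi_2$. For the last sentence, $d(\tau)\in\frac1r\mathbb Z$; so if $(d,2d]$ contains no number $a/r$, as is the case for $d=0$, then $d(\tau)\le2d$ is equivalent to $d(\tau)\le d$.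
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:C}]
The assertion $\mathrm A_2(F,n)$ is trivial for $n=1$, and for $n\ge2$ it is Theorem~\ref{thm:double}, the equality of depths being automatic. So $C\le2$. Let $c<3/2$, and take $F$ with $p\ne3$, $q\ne2$, and the pair of Theorem~\ref{thm:counter}(a) for $n=3$, of depth $d=2/3$. The twists are characters, their depths are integers, and $cd<1$; so $d(\tau)\le cd$ forces $d(\tau)=0$, and \eqref{eq:gamma} holds for all of them. Thus $\mathrm A_c(F,3)$ fails, and $C\ge3/2$.
\end{proof}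

This example gives no better lower bound: for $n=3$ and $d=2/3$ we have $2d=4/3<2$, so by Theorem~\ref{thm:double} the characters of depth at most $1=\frac32d$ suffice.

\begin{thebibliography}{9}

\bibitem{Bushnell} Bushnell, Crelle \textbf{375/376} (1987).

\bibitem{Deligne} Deligne, \emph{Les constantes\dots}

\bibitem{LR} Lansky and Raghuram, Proc. AMS \textbf{131} (2003).

\bibitem{LS} David C. Luo and Shaun Stevens, \emph{On the Local Converse Theorem for Depth $\frac{1}{N}$ Supercuspidal Representations of $\mathrm{GL}(2N,F)$}, arXiv:2505.22357 (2025).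

\end{thebibliography}
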